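# Unimodular fans over a disc: which simplicial discs are reduced bottom?

## 1. Two integers on a wall

Take vectors $v,w,x,y\in\mathbb Z^3$ such that $v,w,x$ and $v,w,y$ are both bases of $\mathbb Z^3$, with $x$ and $y$ strictly on opposite sides of the plane spanned by $v,w$. Then $\det(v,w,x)$ and $\det(v,w,y)$ are $1$ and $-1$ in some order, so $\det(v,w,x+y)=0$. Hence $x+y$ lies in the plane of $v,w$. Since $v,w$ is part of a basis, its coefficients are integers:
$$x+y=b_v(w)\,w+b_w(v)\,v .\tag{1}$$
Read $b_v(w)$ as "the number of $w$ seen from $v$": modulo $v$, equation (1) says $\bar x+\bar y=b_v(w)\,\bar w$ in $\mathbb Z^3/\mathbb Zv\cong\mathbb Z^2$. So one wall of a three-dimensional fan carries two integers, one for each planar picture in which it takes part.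

For example, let $v=e_1$, $w=e_2$, $x=e_3$, $y=(2,1,-1)$. Then $x+y=2v+w$, so $b_v(w)=1$ and $b_w(v)=2$. For a second example, surround $u=(0,0,1)$ by $x=(1,0,0)$, $y=(0,1,0)$, $z=(-1,-1,4)$. Then $x+y=4u-z$, so on the wall through $u$ and $z$ we have $b_u(z)=-1$ and $b_z(u)=4$. Modulo $u$ the three outer vectors become $e_1,e_2,-e_1-e_2$.

These integers decide when a triangulated disc is the bottom of a rational cone in a strong algebraic sense, made precise in Section 2. The criterion (Proposition 1) is that the disc can be drawn as a fan of unimodular cones with $b_v(w)+b_w(v)\ge3$ on every interior wall. Each interior vertex then carries a planar fan, each edge between interior vertices couples two of these fans, and planar fans with few rays are rigid. Here is the disc on which the coupling becomes contradictory.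

**Definition of $\Delta_0$.** Take a triangle $ABC$, subdivide it at an interior point $u$, then subdivide $uAB$ at $P$ and $uAC$ at $Q$. The facets are
$$ABP,\quad BuP,\quad uAP,\quad ACQ,\quad CuQ,\quad uAQ,\quad BCu .$$

**Theorem A.** The disc $\Delta_0$, with 6 vertices and 7 triangles, is not reduced bottom. Hence not every simplicial disc is reduced bottom.

This holds over every algebraically closed field $\mathbf k$, as do all the results below. It answers a question taken from Joseph Gubeladze, "Bottom complexes", arXiv:2204.09264 (2022). Sections 2–5 prove Theorem A. Sections 6–10 use the same integers for four further results, Theorems B–E. A full classification of reduced bottom discs is not claimed.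

## 2. Bottoms of cones and the associated graded algebra

Let $C\subset\mathbb R^d$ be a finite, pointed, rational cone: it is generated by a finite subset of $\mathbb Z^d$ and contains no nonzero linear subspace. Put $M=C\cap\mathbb Z^d$ and $\mathbb R_+=[0,\infty)$. An element of $M\setminus0$ is irreducible if it is not a sum of two elements of $M\setminus 0$; the irreducible elements form the Hilbert basis $H$ of $M$, which is finite and generates $M$.

**Definition (bottom complex).** $\mathbb B(C)$ is the complex of the compact faces of the convex hull of $M\setminus\{0\}$. It is a lattice polytopal complex: its cells are lattice polytopes, glued along faces compatibly with their lattice structures.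

**Definition (order).** For $x\in M\setminus0$, $\operatorname{ord}(x)$ is the largest $n$ such that $x$ is a sum of $n$ elements of $M\setminus 0$, and $\operatorname{ord}(0)=0$. It is finite: as $C$ is pointed, some linear functional $g$ is positive on $C\setminus0$, it is at least some $\varepsilon>0$ on $H$, hence on $M\setminus 0$, and so $n\le g(x)/\varepsilon$.

Let $I\subset\mathbf k[M]$ be the maximal monomial ideal, spanned by the monomials of $M\setminus0$. Then $I^n$ is spanned by the monomials of order at least $n$. So $\operatorname{gr}_I(\mathbf k[M])$ has a basis $x^*$ ($x\in M$) with $\deg x^*=\operatorname{ord}(x)$ and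
$$x^*y^*=\begin{cases}(x+y)^*&\text{if }\operatorname{ord}(x+y)=\operatorname{ord}(x)+\operatorname{ord}(y),\\0&\text{otherwise.}\end{cases}\tag{2}$$
The Rees algebra with respect to $I$ gives a flat deformation of $\mathbf k[M]$ to $\operatorname{gr}_I(\mathbf k[M])$.

The polyhedral algebra $\mathbf k[\Pi]$ of a lattice polytopal complex $\Pi$ is generated by the lattice points of $\Pi$. A product of points not lying in a common face is $0$, and inside one face two monomials with equally many factors are equal if their factors have the same sum. We need it only for a finite simplicial complex $\Delta$, regarded as a lattice polytopal complex with the coarsest lattice structure, so that every simplex is unimodular. Then $\mathbf k[\Delta]$ is the Stanley–Reisner ring: it has as basis the monomials $\prod X_v^{n_v}$ whose support is a face, and products whose support is not a face vanish. It is reduced, because its defining ideal is generated by squarefree monomials.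

Two known facts give the context. First, $\operatorname{Spec}(\operatorname{gr}_I(\mathbf k[M]))$ and $\operatorname{Spec}(\mathbf k[\mathbb B(C)])$ agree set-theoretically. Second, the polyhedral algebra determines the complex up to isomorphism.

**Definition (reduced bottom).** $\Pi$ is reduced bottom if there are $d$ and a finite, pointed, rational cone $C\subset\mathbb R^d$ with $\mathbf k[\Pi]\cong\operatorname{gr}_I(\mathbf k[C\cap\mathbb Z^d])$ as graded $\mathbf k$-algebras; in particular $\Pi\cong\mathbb B(C)$.

A *simplicial disc* is a finite simplicial complex whose realization is homeomorphic to the closed 2-dimensional disc. A *boundary edge* is an edge in $\partial\Delta$; it lies in one triangle. Every other edge is *non-boundary* and lies in two. The link of an interior vertex is a cycle, and any two triangles are joined by a chain of triangles crossing non-boundary edges. A *chord* is a non-boundary edge joining two boundary vertices, and $B$ is the number of boundary vertices. The question is: **is every simplicial disc reduced bottom?**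

**One triangle.** For $C=\mathbb R_+^3$, $\operatorname{gr}_I$ is the polynomial ring in three variables, which is $\mathbf k[\Delta]$ for a single triangle.

**Two triangles.** Let $v=e_1,w=e_2,x=e_3,y=(2,1,-1)$ and $C=\operatorname{cone}(v,w,x,y)$. Because $x+y=2v+w$, in a nonnegative combination one may trade $x+y$ for $2v+w$ until $x$ or $y$ is absent. So $C=\operatorname{cone}(v,w,x)\cup\operatorname{cone}(v,w,y)$, both unimodular, and $M$ is generated by the four vectors. The ring $\mathbf k[V,W,X,Y]/(XY-V^2W)$ is a domain of dimension 3 mapping onto the 3-dimensional domain $\mathbf k[M]$, hence equal to it. Passing to $\operatorname{gr}_I$ keeps the lowest-degree form of the relation, and $\operatorname{gr}_I=\mathbf k[V,W,X,Y]/(XY)$, the Stanley–Reisner ring of two triangles glued along $vw$. With $y=(1,1,-1)$ instead, the relation is $XY=VW$, which is homogeneous. The functional $(1,1,1)$ takes the value $1$ on all four vectors, and the bottom is one parallelogram. On the wall $vw$ the sum of the two integers is $3$ in the first case and $2$ in the second.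

**One interior vertex in a triangle.** Put $u=(0,0,1)$, $x=(1,0,0)$, $y=(0,1,0)$, $z=(-1,-1,a)$ with $a\ge1$, so $x+y+z=au$. As $u$ is a positive combination of $x,y,z$, the cone over $x,y,z$ is the union of the three unimodular cones at $u$, and $\mathbf k[M]=\mathbf k[X,Y,Z,U]/(XYZ-U^a)$ by the same dimension argument (the polynomial is irreducible by Eisenstein's criterion in $U$ over $\mathbf k[X,Y,Z]$ with the prime $X$). For $a=4$ we get $\operatorname{gr}_I=\mathbf k[X,Y,Z,U]/(XYZ)$, the Stanley–Reisner ring of the disc with triangles $uxy,uyz,uxz$. For $a=3$ the relation is homogeneous, and $\operatorname{gr}_I$ is a domain: $u$ lies on the flat triangle $xyz$. For $a=2$, $\operatorname{gr}_I$ is not reduced.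

## 3. Realizations by unimodular fans

**Definition (realization).** A realization of a simplicial disc $\Delta$ is a pointed rational cone $C\subset\mathbb R^3$, $\dim C=3$, with a fan $\Sigma$ with support $C$ and an assignment of the vertices of $\Delta$ to vectors of $\mathbb Z^3$ (denoted by the same letters) such that

1. the maximal cones of $\Sigma$ are exactly the cones $\mathbb R_+x+\mathbb R_+y+\mathbb R_+z$ for triangles $xyz$ of $\Delta$; each such $x,y,z$ is a basis of $\mathbb Z^3$; and the cones of $\Sigma$ correspond to the faces of $\Delta$;
2. for each non-boundary edge $vw$, lying in triangles $vwx,vwy$, the integers of (1) satisfy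
$$b_v(w)+b_w(v)\ge3 .\tag{3}$$

The integers exist, because two maximal cones of a fan with a common wall lie on opposite sides of it. If $\lambda$ is positive on $C\setminus0$, the section $C\cap\{\lambda=1\}$ is a convex polygon triangulated by a copy of $\Delta$.

**Proposition 1.** A simplicial disc is reduced bottom if and only if it has a realization.

### From the graded algebra to a fan

Let $\mathbf k[\Delta]\cong\operatorname{gr}_I(\mathbf k[M])$; then $\Delta\cong\mathbb B(C)$. Replacing $\mathbb R^d$ by $\mathbb RC$ (with the lattice $\mathbb Z^d\cap\mathbb RC$), we may assume $\dim C=d$.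

**Step 1: the polyhedron above the bottom.** We first describe $P=\operatorname{conv}(M\setminus0)$. Claim: $P=\operatorname{conv}(H)+C$. Each element of $M\setminus0$ is an element of $H$ plus an element of $M$, which gives "$\subset$". For "$\supset$", it suffices to treat $h+c$ with $h\in H$, $c\in C$, since $\left(\sum\lambda_jh_j\right)+c=\sum\lambda_j(h_j+c)$. Write $c=\sum t_ih_i$ with $h_i\in H$, $t_i\ge0$, and take an integer $N\ge1$, $N\ge\sum t_i$. Then
$$h+c=\sum_i\frac{t_i}{N}(h+Nh_i)+\Big(1-\sum_i\frac{t_i}N\Big)h\in P.$$
So $P$ is a polyhedron with recession cone $C$. A functional positive on $C\setminus 0$ is bounded below on $P$ by its positive minimum on $H$, so $0\notin P$.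

**Step 2: each ray meets the bottom at most once.** This is needed for cones over different faces to be compatible. Let $F$ be a compact face of $P$, the locus where a functional $g$ attains its minimum $c$ on $P$. As $g$ is bounded below on $P$, $g\ge0$ on $C$. If $g(r)=0$ with $0\ne r\in C$, then $F+\mathbb R_+r\subset F$, contradicting compactness. So $g>0$ on $C\setminus0\supset P$, hence $c>0$, and we normalize $c=1$. Along a ray in $C$ from $0$, $g$ increases strictly, it is $\ge1$ on $P$ and $1$ on $F$. So a point of the ray on $F$ is the first point of the ray in $P$, which does not depend on $F$.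

**Step 3: each ray meets the bottom.** This shows that the cones cover $C$. Let $0\ne x\in C$, $x=\sum t_ih_i$ with $h_i\in H$, $t_i\ge0$. Dividing by $\sum t_i>0$ puts a positive multiple of $x$ in $P$. Let $z$ be the first point of $\mathbb R_+x$ in $P$; it exists since $P$ is closed and $0\notin P$. It is not an interior point of $P$, so it lies in the relative interior of a proper face $G$, the minimum locus of a functional $g$ with minimum $c$. As before $g\ge0$ on $C$, so $c\ge0$. If $c=0$, then $g((1+t)z)=0$ and $(1+t)z\in P$ for $t\ge0$, so $(1+t)z\in G$. As $z$ is in the relative interior of $G$, also $(1-\varepsilon)z\in G\subset P$ for small $\varepsilon>0$, contradicting the choice of $z$. So $c>0$. If $G$ were not compact, its recession cone $C\cap\{g=0\}$ would be nonzero. This is a face of the rational cone $C$, so it contains some $m\in M\setminus0\subset P$, with $g(m)=0<c$, a contradiction. Thus $z\in|\mathbb B(C)|$.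

**Step 4: the fan, and $d=3$.** We collect Steps 2 and 3. Each compact face $F$ lies in $\{g=1\}$, so $\mathbb R_+F$ is a pointed cone whose faces are the cones over faces of $F$. By Step 2, $\mathbb R_+F\cap\mathbb R_+F'=\mathbb R_+(F\cap F')$, read as $\{0\}$ when $F\cap F'=\emptyset$. So these cones form a fan $\Sigma$, with support $C$ by Step 3. Radial projection is a continuous bijection from the compact set $|\mathbb B(C)|$ to a compact cross-section of $C$, hence a homeomorphism. The cross-section is a $(d-1)$-ball and $|\mathbb B(C)|\cong|\Delta|$ is a 2-ball. So $d=3$.

**Step 5: the lattice points on the bottom.** We show that they are exactly the vertices. If a lattice point $p$ lies on a compact face with normalized functional $g$, then $g(p)=1$. Now $g\ge1$ on $M\setminus0$, so sums of two elements of $M\setminus0$ have $g\ge2$; hence $p\in H$. In particular all vertices of $\mathbb B(C)$ lie in $H$. Next, $I/I^2$ has as basis the elements of order $1$, that is, $H$. So $|H|=\dim I/I^2=\dim\mathbf k[\Delta]_1$ is the number of vertices of $\Delta\cong\mathbb B(C)$. Hence $H$ is the vertex set of $\mathbb B(C)$, and no other lattice point lies on a compact face.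 For a triangle $T=v_1v_2v_3$ of $\mathbb B(C)$ with functional $g_T$ this says that $g_T\ge1$ on $M\setminus0$, with equality only at $v_1,v_2,v_3$. Consequently $\operatorname{ord}\le g_T$ on $M$.

**Step 6: unimodularity.** Here reducedness enters. Let $0\ne x\in M\cap\operatorname{cone}(T)$ and $o=\operatorname{ord}(x)$. The $v_i$ are linearly independent, being affinely independent in $\{g_T=1\}$. So there are $N\ge1$ and integers $n_i\ge0$ with $Nx=\sum n_iv_i$. Then $\operatorname{ord}(Nx)\ge\sum n_i=g_T(Nx)\ge\operatorname{ord}(Nx)$, so $\operatorname{ord}(Nx)=Ng_T(x)$. Since $\operatorname{gr}_I\cong\mathbf k[\Delta]$ is reduced, $(x^*)^N\ne0$, which by (2) forces $\operatorname{ord}(Nx)=No$. Hence $o=g_T(x)$. Now $x$ is a sum of $o$ elements of $M\setminus0$ whose $g_T$-values are at least $1$ and add up to $o$, so each value is $1$ and each summand is one of $v_1,v_2,v_3$. So $v_1,v_2,v_3$ generate $M\cap\operatorname{cone}(T)$. This cone is full-dimensional, so every $p\in\mathbb Z^3$ is a difference of two of its lattice points: take a lattice point $m$ far inside and write $p=(m+p)-m$. Hence $v_1,v_2,v_3$ is a basis of $\mathbb Z^3$.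

**Step 7: inequality (3).** Let the non-boundary edge $v_1v_2$ lie in $T=v_1v_2w$ and $T'=v_1v_2w'$, with $w+w'=\alpha v_1+\beta v_2$. Then $g_T(w')=\alpha+\beta-1$ is an integer. It is at least $1$ since $w'\in M\setminus 0$, and not $1$ since $w'\notin T$. So $\alpha+\beta\ge3$, and we have a realization.

### From a fan to the graded algebra

Assume a realization. Let $h:C\to\mathbb R$ be linear on each cone of $\Sigma$ with value $1$ at the vertices. For a maximal cone $\sigma$ let $h_\sigma$ be the linear functional with $h_\sigma|_\sigma=h|_\sigma$.

**Step 8: $h$ is strictly concave.** The claim is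
$$h_\sigma(q)>h(q)\qquad\text{for } q\in C\setminus\sigma .\tag{4}$$
If $\sigma=\operatorname{cone}(v,w,x)$ and $\sigma'=\operatorname{cone}(v,w,y)$ share a wall, then $h_\sigma(y)=b_v(w)+b_w(v)-1\ge2>1=h(y)$. So $h_\sigma-h_{\sigma'}$ vanishes on the plane of the wall and is positive on the side of $\sigma'$: the slope of $h$ along a line strictly drops when the line crosses the wall transversally. Given $q$, choose $p\in\operatorname{int}\sigma$ outside the planes spanned by walls, outside the planes spanned by $q$ and a ray of $\Sigma$ not containing $q$, and outside $\mathbb Rq$. Since $p$ is interior and $C$ is convex, $[p,q)\subset\operatorname{int}C$. The segment $[p,q)$ meets no ray $\rho$: a common point $s$ would put $p$ on the line through $q$ and $s$, thus in the plane of $q$ and $\rho$, or in $\mathbb Rq$ if $q\in\rho$. So $[p,q)$ meets walls only in their relative interiors, and transversally because $p$ is off their planes. The last point of the segment in $\sigma$ is not $q$, so there is at least one crossing before $q$. Each crossing strictly lowers the slope, so $h(q)<h_\sigma(q)$.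

**Step 9: superadditivity.** We want to know when $h$ is additive. Let $p,q\in C$ and let $\sigma$ be a maximal cone containing $p+q$. Then $h(p+q)=h_\sigma(p)+h_\sigma(q)\ge h(p)+h(q)$, with equality iff $p,q\in\sigma$, by (4). Conversely, if $p,q$ lie in a common cone, take $\sigma$ to be a maximal cone containing it. So equality holds iff $p,q$ lie in a common cone of $\Sigma$.

**Step 10: $\operatorname{ord}=h$, and the isomorphism.** We identify $\operatorname{gr}_I$. Every $x\in M$ is uniquely $\sum n_iv_i$ over the generators of a cone of $\Sigma$ with integers $n_i>0$, by unimodularity, and $h(x)=\sum n_i$. So $\operatorname{ord}(x)\ge h(x)$, and $h\ge1$ on $M\setminus0$. If $x$ is a sum of $n$ elements of $M\setminus0$, superadditivity gives $h(x)\ge n$; so $\operatorname{ord}(x)\le h(x)$. Thus $\operatorname{ord}=h$ on $M$. By (2) and Step 9, $x^*y^*=(x+y)^*$ if $x,y$ lie in a common cone, and $0$ otherwise. If $x,y$ lie in the relative interiors of the cones over faces $F,G$, a common cone exists iff $F\cup G$ lies in a face. This is the multiplication of $\mathbf k[\Delta]$, so $\prod X_v^{n_v}\mapsto\left(\sum n_vv\right)^*$ is a graded isomorphism $\mathbf k[\Delta]\cong\operatorname{gr}_I(\mathbf k[M])$.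 $\square$

## 4. The planar fan at an interior vertex

Let $v$ be an interior vertex of a realized disc, with link cycle $w_1,\dots,w_n$. Then $v\in\operatorname{int}C$, and the cones $\operatorname{cone}(v,w_i,w_{i+1})$ fill a neighborhood of $v$. In $\mathbb Z^3/\mathbb Zv\cong\mathbb Z^2$ the images $\bar w_i$ therefore span the rays of a complete fan: if two of the planar sectors overlapped in an interior point, then adding a large multiple of $v$ to a lift of it would give a point interior to two maximal cones. Consecutive images form bases. We call such a fan a *smooth complete fan*, with $n\ge3$ rays. Orient so that $\det(\bar w_i,\bar w_{i+1})=1$. Reducing (1) modulo $v$ gives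
$$\bar w_{i-1}+\bar w_{i+1}=b_i\bar w_i,\qquad b_i=b_v(w_i).\tag{5}$$

**Definition (low, high).** $w_i$ is *low at $v$* if $b_v(w_i)\le1$, and *high at $v$* otherwise. The same words are used for the rays of any smooth complete fan.

If an edge $vw$ between interior vertices were low at both ends, then $b_v(w)+b_w(v)\le2$, against (3). So

> **(6)** an edge joining two interior vertices is low at no more than one of its ends.

**Example.** The rays $e_1,\ e_2,\ (-1,2),\ (0,-1)$ form a smooth complete fan. Since $e_1+(-1,2)=2e_2$ and $e_2+(0,-1)=0$, the sequence $(b_i)$ is $(0,2,0,-2)$: one ray is high. For $e_1,\ e_1+e_2,\ e_2,\ -e_1,\ -e_2$ the sequence is $(1,1,1,0,0)$.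

**Lemma 2.** Let $w_1,\dots,w_n\in\mathbb Z^2$ be the cyclically ordered primitive generators of a smooth complete fan, with $\det(w_i,w_{i+1})=1$ and $w_{i-1}+w_{i+1}=b_iw_i$.

(a) If $n=3$, all $b_i=-1$.

(b) If $n=4$, the cyclic sequence is $(0,m,0,-m)$ for some $m\in\mathbb Z$, and $b_ib_{i+1}=0$ for all $i$.

(c) If $n=5$, at most one $b_i$ is $\ge2$.

(d) For every $n$, at least three $b_i$ are $\le1$.

(e) If $n\ge5$, some $b_i$ equals $1$.

*Proof.* In (a)–(c) we use coordinates with $w_1=e_1$, $w_2=e_2$.

**(a)** The aim is to compute $w_3=(x,y)$. We have $1=\det(w_2,w_3)=-x$ and $1=\det(w_3,w_1)=-y$. So $w_3=-w_1-w_2$, and all $b_i=-1$.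

**(b)** The one free determinant gives the relation. By definition $w_3=b_2w_2-w_1=(-1,b_2)$ and $w_4=b_1w_1-w_2=(b_1,-1)$. So $1=\det(w_3,w_4)=1-b_1b_2$. By symmetry $b_ib_{i+1}=0$ for all $i$. If some $b_i\ne0$, its two neighbors are $0$; so after a rotation $b_1=b_3=0$. Then $w_4=-w_2$ and $b_2w_2=w_1+w_3=b_4w_4=-b_4w_2$. Hence $b_4=-b_2$.

**(c)** Two values $\ge2$ are to be excluded. *Non-adjacent values.* In a 5-cycle they have a common neighbor; label it $1$, so that $b_2=\beta\ge2$ and $b_5=\gamma\ge2$. Then $w_3=(-1,\beta)$. From $\det(w_5,w_1)=1$ we get $w_5=(k,-1)$ with $k\in\mathbb Z$, and $w_4=\gamma w_5-w_1=(\gamma k-1,-\gamma)$. The remaining condition is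
$$1=\det(w_3,w_4)=\gamma+\beta-\beta\gamma k .\tag{7}$$
So $\beta\mid\gamma-1$ and $\gamma\mid\beta-1$, where $\gamma-1,\beta-1>0$. Hence $\beta\le\gamma-1$ and $\gamma\le\beta-1$, a contradiction.

*Adjacent values* $b_1,b_2\ge2$. Now $w_3=(-1,b_2)$ and $w_5=(b_1,-1)$. For $w_4=(x,y)$ the conditions $\det(w_3,w_4)=\det(w_4,w_5)=1$ read $-y-b_2x=1$ and $-x-b_1y=1$. Eliminating $y$ gives $x=-(b_1-1)/(b_1b_2-1)$. Since $0<b_1-1<b_1b_2-1$, $x\in(-1,0)$ is not an integer.

**(d)** We show first that high rays turn slowly. *Claim:* if all rays strictly between $w_i$ and $w_j$ ($i\ne j$, counterclockwise) are high, the counterclockwise angle from $w_i$ to $w_j$ is $<\pi$. Take $i=0$ and $d_m=\det(w_0,w_m)$. Then $d_0=0$, $d_1=1$, and $d_{m+1}=b_md_m-d_{m-1}$ with $b_m\ge2$ for $1\le m<j$. Inductively $d_m\ge1$ and $d_{m+1}-d_m\ge d_m-d_{m-1}\ge1$. So $d_1,\dots,d_j>0$. Each step turns by an angle in $(0,\pi)$. If the angle from $w_0$ to $w_m$ is in $(0,\pi)$, the next one is in $(0,2\pi)$ and has positive sine, so it is again in $(0,\pi)$. This proves the claim. If at most two rays were low, choose $i\ne j$ so that all low rays are among $w_i,w_j$. Both arcs between them would be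 $<\pi$, contradicting the total $2\pi$.

**(e)** Rays with $b_i\le0$ turn fast, and this limits their number. (The statement also follows from the classification of complete smooth toric surfaces as successive blow-ups, Fulton, *Introduction to Toric Varieties*, §2.5; here is a direct argument.) We have $\det(w_{i-1},w_{i+1})=\det(w_{i-1},b_iw_i-w_{i-1})=b_i$. So if $b_i\le0$, the counterclockwise angle from $w_{i-1}$ to $w_{i+1}$ is at least $\pi$. Suppose $n\ge5$ and no $b_i=1$. By (d), at least three $b_i$ are $\le0$. Three rays of an $n$-cycle with $n\ge4$ are not pairwise adjacent, so two of these, $w_i$ and $w_j$, are non-adjacent. The two sectors at $w_i$ and the two at $w_j$ are four different sectors with total angle at least $2\pi$. Since $n\ge5$, there is a further sector with positive angle, a contradiction. $\square$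

## 5. Equality in the edge count, and a five-ray fan that does not exist

One might hope to realize discs by induction, inserting a vertex $u$ into a triangle $xyz$ of a realized disc and keeping the old vectors. This fails at once: by Lemma 2(a) the relations at $u$ read $x+y=au-z$, and (3) forces $a\ge4$. Then $\det(x,y,z)=\pm a$, so $x,y,z$ is no longer a basis, whereas it was one before.

For an obstruction, the first attempt is to count. Each interior vertex has at least three low neighbors by Lemma 2(d), and by (6) each non-boundary edge is low at no more than one interior end. In $\Delta_0$ there are three interior vertices, so $9$ low positions are needed, and the non-boundary edges are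
$$uA,\ uB,\ uC,\ uP,\ uQ,\ PA,\ PB,\ QA,\ QC,$$
exactly $9$. The count is tight and gives no contradiction. It even leaves a consistent pattern: $A,B,u$ low at $P$; $A,C,u$ low at $Q$; $A,B,C$ low at $u$. In this pattern $u$ has five neighbors, three low and two high, which Lemma 2(d) permits. What remains is to ask whether such a fan exists over the integers, and equation (7) says that it does not.

*Proof of Theorem A.* $\Delta_0$ is a simplicial disc with boundary $ABC$ and interior vertices $u,P,Q$. Suppose it is reduced bottom. By Proposition 1 it has a realization.

**Step 1: the degree-3 vertices.** They push large numbers to $u$. The link of $P$ is the 3-cycle $A,B,u$, so $b_P(u)=-1$ by Lemma 2(a). By (3), $b_u(P)\ge3+1=4$. In the same way the link $A,C,u$ of $Q$ gives $b_u(Q)\ge4$.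

**Step 2: the degree-5 vertex.** It cannot absorb both numbers. The triangles at $u$ are $uAP,\,BuP,\,BCu,\,CuQ,\,uAQ$, so the link of $u$ is the 5-cycle $A,P,B,C,Q$, with $P$ and $Q$ non-adjacent. Two values $\ge4$ at $u$ contradict Lemma 2(c). $\square$

## 6. Gluing along chords, cutting along 3-cycles

**Definition (strict).** A realization is *strict* if every facet of $C$ is the cone over a single boundary edge of $\Delta$ (equivalently, every boundary vertex spans an extreme ray). $\Delta$ is *strictly realizable* if it has a strict realization.

For instance the realization of two triangles in Section 2 is strict: $x+y=2v+w$ makes its section a quadrilateral with diagonals $vw$ and $xy$ crossing in their interiors.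

**Theorem B.** (a) If $\Delta$ is reduced bottom and $xyz$ is a 3-cycle of edges of $\Delta$, the subdisc bounded by it is reduced bottom.

(b) If a chord splits $\Delta$ into discs $\Delta_1,\Delta_2$ and $\Delta$ is reduced bottom, then so are $\Delta_1,\Delta_2$.

(c) If a chord splits $\Delta$ into strictly realizable $\Delta_1,\Delta_2$, then $\Delta$ is strictly realizable.

*Proof.* **Step 1: parts (a) and (b).** We cut the fan. Work in a planar cross-section of $C$, a convex polygon triangulated by $\Delta$. A 3-cycle consists of three segments that meet only in common endpoints; they are not all on one line, since they would then overlap. So they bound a non-degenerate triangle. A chord is a segment between two boundary points through the interior, and splits the polygon into two convex polygons. In each case the cones over the faces in the piece form a fan with convex, pointed, rational support. A non-boundary edge of the piece lies in the same two triangles as in $\Delta$, so (3) is inherited. Apply Proposition 1.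

**Step 2: coordinates for (c).** We put the two cones on opposite sides of a plane. Apply elements of $GL_3(\mathbb Z)$ so that the chord becomes $v_1=e_1,v_2=e_2$ in both realizations, the third vertex of its triangle being $e_3$ in $\Delta_1$ and $-e_3$ in $\Delta_2$. Write the third coordinate as $z$. By strictness, $\operatorname{cone}(v_1,v_2)$ is a facet of each $C_i$, so
$$C_1\subset\{z\ge0\},\qquad C_2\subset\{z\le0\},\qquad C_i\cap\{z=0\}=\operatorname{cone}(v_1,v_2).$$
All vertices of $\Delta_1$ other than $v_1,v_2$ have $z>0$, and all those of $\Delta_2$ have $z<0$.

**Step 3: a shear makes the union convex.** Let $\varphi_N$ fix $e_1,e_2$ and send $e_3\mapsto e_3-N(e_1+e_2)$. It preserves $z$. Let $\ell$ (resp. $\ell'$) run over the facet functionals of $C_1$ (resp. $C_2$) other than $\pm z$, nonnegative on the respective cone. Then $\ell(v_1+v_2)>0$: otherwise $v_1,v_2$ both lie on the facet $\ell=0$, which would span the plane $z=0$. Likewise $\ell'(v_1+v_2)>0$. For a vertex $w=(x,y,-\zeta)$ of $\Delta_2$ with $\zeta>0$,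
$$\varphi_Nw=w+N\zeta(v_1+v_2),\qquad \ell(\varphi_Nw)=\ell(w)+N\zeta\,\ell(v_1+v_2)>0\quad\text{for }N\gg0.$$
Symmetrically, for a vertex $w$ of $\Delta_1$ with $z(w)=\zeta>0$, $\varphi_N^{-1}w=w+N\zeta(v_1+v_2)$ and $\ell'(\varphi_N^{-1}w)>0$ for $N\gg0$. Let $D$ be the cone cut out by all $\ell\ge0$ and all $\ell'\varphi_N^{-1}\ge0$. All these functionals are nonnegative on $v_1,v_2$, so $C_1\cup\varphi_NC_2\subset D$. Since $C_1$ is cut out by the $\ell\ge0$ and $z\ge0$, $D\cap\{z\ge0\}\subset C_1$. Likewise $D\cap\{z\le0\}\subset\varphi_NC_2$. So $D=C_1\cup\varphi_NC_2$ is a convex cone.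

**Step 4: the fan on $D$.** We check that $\Sigma_1\cup\varphi_N\Sigma_2$ is a fan. Cones $\sigma_1\in\Sigma_1$ and $\sigma_2\in\varphi_N\Sigma_2$ meet inside $\{z=0\}$. Each $\sigma_i\cap\{z=0\}$ is a face of $\sigma_i$ contained in $\operatorname{cone}(v_1,v_2)$, hence a face of $\operatorname{cone}(v_1,v_2)$, and two of these meet in a common face.

**Step 5: $D$ is pointed and strictness persists.** Note that $\ell>0$ on $\varphi_NC_2\setminus\{z=0\}$, because such a point is a nonnegative combination of generators in which an off-plane one has positive coefficient. Suppose $\pm x\in D$, $x\ne0$. If $z(x)=0$, then $\pm x\in\operatorname{cone}(v_1,v_2)$, impossible. If, say, $z(x)>0$, then $-x\in\varphi_NC_2$ is off the plane, so $\ell(-x)>0$, contradicting $\ell(x)\ge0$. So $D$ is pointed. A facet $D\cap\{\ell=0\}$ equals $C_1\cap\{\ell=0\}$, the cone over one boundary edge of $\Delta_1$ other than $v_1v_2$. The same holds for the $\ell'\varphi_N^{-1}$ by symmetry. So the realization will be strict.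

**Step 6: inequality (3).** Old non-boundary edges keep their relations, since $\varphi_N$ is linear. For the new non-boundary edge $v_1v_2$ the third vertices are $e_3$ and $\varphi_N(-e_3)=-e_3+N(v_1+v_2)$. Their sum is $Nv_1+Nv_2$, with coefficient sum $2N\ge3$ for $N\gg0$. $\square$

**Corollary.** (i) All discs without interior vertices are strictly realizable. (ii) Every simplicial disc becomes non-reduced-bottom after three suitable stellar subdivisions of triangles. (iii) For every $B\ge3$ there are non-reduced-bottom discs with $B$ boundary vertices.

*Proof.* (i) A single triangle is realized strictly by the standard basis. Otherwise there is a non-boundary edge, both ends of which are boundary vertices: a chord. It splits the disc into smaller discs without interior vertices; use induction and Theorem B(c). (ii) Replace one triangle by $\Delta_0$, which takes three subdivisions, and use Theorem B(a) with its outer 3-cycle. (iii) Glue triangles one at a time to $\Delta_0$ along boundary edges. Each adds one boundary vertex and turns the glued edge into a chord. By Theorem B(b) applied repeatedly, if the result were reduced bottom, so would be $\Delta_0$. $\square$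

## 7. Wheels and three explicit discs

**Lemma 3.** For every $B\ge3$ the cone over a $B$-gon (one interior vertex) is strictly realizable.

*Proof.* **Step 1: choosing the numbers at the spokes.** We want a planar fan and positive integers $a_i$ compatible with it. Take a smooth complete fan $w_1,\dots,w_B$: start with $e_1,e_2,-e_1-e_2$ and insert sums of adjacent rays. Since $-\sum w_i$ lies in some cone of the fan, it is a nonnegative integer combination of the $w_i$. So there are integers $l_i\ge1$ with $\sum l_iw_i=0$. Put $a_i=Nl_i$ with $N\ge1$ so large that $a_i+b_i\ge3$ for all $i$.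

**Step 2: heights.** We solve, for integers $h_i$ with cyclic indices,
$$h_{i-1}+h_{i+1}-b_ih_i=a_i .\tag{8}$$
The matrix is symmetric. Its kernel over $\mathbb Q$ has dimension at most $2$, as a solution of the homogeneous system is determined by $h_1,h_2$. It contains the vectors $(\phi(w_i))_i$ with $\phi$ linear, a 2-dimensional space, so it consists of these. By symmetry the image is the orthogonal complement of the kernel, $\{a:\sum a_iw_i=0\}$. So (8) has a rational solution. Subtracting a linear $\phi$ we may assume $h_1=h_2=0$. Then the recursion $h_{i+1}=a_i+b_ih_i-h_{i-1}$ shows that all $h_i$ are integers.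

**Step 3: the cone.** We lift the fan by the heights. Let $h:\mathbb R^2\to\mathbb R$ be linear on the cones of the fan with $h(w_i)=h_i$. The linear extension of $h$ from $\operatorname{cone}(w_{i-1},w_i)$ has at $w_{i+1}$ the value $b_ih_i-h_{i-1}=h_{i+1}-a_i<h_{i+1}$. So the slope of $h$ strictly rises along a line whenever the line crosses a ray. As in Step 8 of Section 3, with signs reversed, $h$ is convex and exceeds the linear function of each cone strictly outside that cone. Put $v=(0,0,1)$, $\tilde w_i=(w_i,h_i)$ and $C=\{(x,t):t\ge h(x)\}$, a convex cone. For $x\in\operatorname{cone}(w_i,w_{i+1})$, a point $(x,t)\in C$ is a nonnegative combination of $\tilde w_i,\tilde w_{i+1}$ plus $(t-h(x))v$. So $C$ is the union of the cones $\operatorname{cone}(v,\tilde w_i,\tilde w_{i+1})$, which are unimodular since $\det(v,\tilde w_i,\tilde w_{i+1})=\det(w_i,w_{i+1})=1$. Two of them meet over the common face of their planar sectors, so they form a fan. The boundary of $C$ is the graph of $h$, and by strict convexity its facets are exactly the $\operatorname{cone}(\tilde w_i,\tilde w_{i+1})$.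

**Step 4: pointedness and (3).** If $x\ne0$ lies in a cone $\sigma$ of the planar fan with linear function $\phi$, then $-x\notin\sigma$, so $h(-x)>\phi(-x)=-h(x)$. If $\pm(x,t)\in C$, then $t\ge h(x)$ and $-t\ge h(-x)$, so $h(x)+h(-x)\le0$; hence $x=0$ and $t=0$. Finally (8) says $\tilde w_{i-1}+\tilde w_{i+1}=b_i\tilde w_i+a_iv$, and $a_i+b_i\ge3$. $\square$

The next lemma reduces the verification of an explicit realization to determinants.

**Lemma 4.** Let the vertices of a disc $\Delta$ be mapped to vectors of $\mathbb Z^3$ on which some linear functional $\lambda$ is positive, such that for a coherent orientation all triangles have determinant $1$, and the boundary vectors $z_1,\dots,z_B$ in the induced cyclic order satisfy $\det(z_i,z_{i+1},z_j)>0$ for $j\ne i,i+1$. Then these data give condition 1 of a realization, with $C=\operatorname{cone}(z_1,\dots,z_B)$ pointed and each facet of $C$ the cone over one boundary edge.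

*Proof.* **Step 1: the boundary.** We show that $\partial\Delta$ goes homeomorphically to the boundary of a convex polygon. Project radially to the plane $\{\lambda=1\}$. The images of the $z_i$ are distinct, since proportional $z_i,z_j$ would make one of the given determinants vanish. Each segment $z_iz_{i+1}$ lies on a line with all other boundary points strictly on its left. So it is an edge of the convex hull $K$ of the boundary points. These segments form a closed walk through distinct vertices along the hull boundary, so they run once around $\partial K$, counterclockwise.

**Step 2: generic points are covered once.** Let $f$ be the simplexwise linear map from $\Delta$ to the plane. For $p$ off the images of all edges, add the winding numbers about $p$ of the oriented boundaries of all triangles $f(T)$. Contributions of non-boundary edges cancel, leaving the winding number of $\partial K$. As all $f(T)$ are positively oriented, each contributes $1$ if $p\in f(T)$ and $0$ otherwise. So $p$ has exactly one preimage if $p\in\operatorname{int}K$, and none if $p\notin K$. By compactness $f(\Delta)=K$.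

**Step 3: $f$ is injective.** We pass from generic points to all points. At interior points of triangles $f$ is a local homeomorphism. The same is true at interior points of non-boundary edges, as the two positively oriented triangles lie on opposite sides. At an interior vertex $a$ the positively oriented triangles wind $m\ge1$ times around $f(a)$, and $m=1$ because generic points have one preimage. So $f$ is a local homeomorphism on the interior of $\Delta$; in particular it is open there and maps it into $\operatorname{int}K$. Two interior points with equal image would have disjoint neighborhoods with overlapping open images, giving generic points with two preimages. As $f|_{\partial\Delta}$ is injective into $\partial K$, $f$ is injective.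

**Step 4: conclusion.** Now $f(\sigma)\cap f(\tau)=f(\sigma\cap\tau)$ for faces $\sigma,\tau$, so the cones over the faces form a fan with support the cone over $K$, which is $\operatorname{cone}(z_1,\dots,z_B)$. It is pointed since $\lambda>0$ on its generators. Triangles give bases because their determinants are $1$. The facets are the cones over the edges $z_iz_{i+1}$ of $K$. $\square$

Each of the following three discs is strictly realized by Lemma 4. In each list of triangles a common edge is traversed in opposite directions, so the orientation is coherent.

**The disc $E_{3,5}$.** Interior $u$ (link $v,x,y$) and $v$ (link $u,x,z_1,z_2,y$); boundary $x,z_1,z_2,y$. Put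
$$u=(1,0,0),\ x=(0,1,0),\ v=(0,0,1),\ z_1=(-1,0,4),\ z_2=(3,-1,1),\ y=(4,-1,-1).$$
The triangles $(u,x,v),(x,u,y),(u,v,y),(v,x,z_1),(v,z_1,z_2),(v,z_2,y)$ have determinant $1$; for the last, $3\cdot(-1)-(-1)\cdot4=1$. The relations (1) on the seven non-boundary edges are as follows.

* $uv$: $x+y=4u-v$, sum $3$.
* $ux$: $v+y=4u-x$, sum $3$.
* $uy$: $x+v=4u-y$, sum $3$.
* $vx$: $u+z_1=4v$, sum $4$.
* $vz_1$: $x+z_2=-3z_1+13v$, sum $10$.
* $vz_2$: $z_1+y=z_2+2v$, sum $3$.
* $vy$: $z_2+u=y+2v$, sum $3$.

The boundary functionals are $\det(x,z_1,\cdot)=(4,0,1)$, with values $13,15$ on $z_2,y$; $\det(z_1,z_2,\cdot)=(4,13,1)$, with values $2,13$ on $y,x$; $\det(z_2,y,\cdot)=(2,7,1)$, with values $7,2$ on $x,z_1$; and $\det(y,x,\cdot)=(1,0,4)$, with values $15,7$ on $z_1,z_2$. Their sum $\lambda=(11,20,7)$ takes the values $11,20,7,17,20,17$ on $u,x,v,z_1,z_2,y$.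

**The disc $E_{4,4}$.** Interior $u$ (link $v,x,s,y$) and $v$ (link $u,x,t,y$); boundary $x,s,y,t$. Put
$$u=(1,0,0),\ v=(0,1,0),\ x=(0,0,1),\ y=(2,2,-1),\ s=(3,-1,0),\ t=(-1,3,0).$$
The triangles $(u,v,x),(v,u,y),(u,x,s),(x,v,t),(y,u,s),(v,y,t)$ have determinant $1$. The relations are as follows.

* $uv$: $x+y=2u+2v$, sum $4$.
* $ux$ and $uy$: $v+s=3u$, sum $3$.
* $vx$ and $vy$: $u+t=3v$, sum $3$.
* $us$: $x+y=8u-2s$, sum $6$.
* $vt$: $x+y=8v-2t$, sum $6$.

The boundary functionals are $\det(x,s,\cdot)=(1,3,0)$, $\det(s,y,\cdot)=(1,3,8)$, $\det(y,t,\cdot)=(3,1,8)$, $\det(t,x,\cdot)=(3,1,0)$, each with value $8$ on the two remaining boundary vertices. The functional $\lambda=(2,2,1)$ takes the values $2,2,1,7,4,4$ on $u,v,x,y,s,t$.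

**The disc $\mathcal O$ (octahedron minus an open face).** Interior $p,q,r$; boundary $P,Q,R$ (these letters now have nothing to do with $\Delta_0$). Put
$$p=e_1,\ q=e_2,\ r=e_3,\ P=(-1,3,0),\ Q=(0,-1,3),\ R=(3,0,-1).$$
The cyclic coordinate shift $(\xi,\eta,\zeta)\mapsto(\zeta,\xi,\eta)$ permutes $p\to q\to r\to p$ and $P\to Q\to R\to P$. The triangles $(p,q,r),(q,p,R),(r,q,P),(p,r,Q),(p,Q,R),(q,R,P),(r,P,Q)$ have determinant $1$; up to the shift one checks $(p,q,r)$, $(q,p,R)$ and $(p,Q,R)$. Up to the shift the nine non-boundary edges are $pq$, with $r+R=3p$, sum $3$; $pQ$, with $r+R=3p$, sum $3$; and $pR$, with $q+Q=3r=9p-3R$, sum $6$. Finally $\det(P,Q,R)=26>0$ and $\lambda=(1,1,1)$ is positive on all vertices.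

## 8. The sharpened edge count

Lemma 2(c) gives one more low neighbor at each vertex of degree 5. Feeding this into the count of Section 5 gives an inequality.

**Theorem C.** Let $\Delta$ be a reduced bottom disc with $B$ boundary vertices, $c$ chords, and $n_5$ interior vertices of degree 5. Then
$$n_5\le B-3-c .$$
Equality occurs with $n_5=k$ for every $k\ge1$. If $B=3$, then orienting each non-boundary edge from its low end gives an orientation in which every interior vertex has outdegree exactly 3 (a "3-orientation").

*Proof.* **Step 1: the number of edges.** Let $V$ be the number of interior vertices, $E$ and $F$ the numbers of edges and triangles. From $3F=2E-B$ and $V+B-E+F=1$ we get $E=3V+2B-3$. The edges with both ends on the boundary are the $B$ boundary edges and the $c$ chords. So $3V+B-3-c$ edges have at least one interior end.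

**Step 2: low positions.** We count pairs of an interior vertex and a low neighbor, in a fixed realization. Each of the edges just counted is low at no more than one interior end: by (6) if both ends are interior, trivially otherwise. Each interior vertex has at least 3 low neighbors by Lemma 2(d), and at least 4 if its degree is 5, by Lemma 2(c). So $3V+n_5\le3V+B-3-c$.

**Step 3: $B=3$.** We look at equality. Any two of three boundary vertices are joined by a boundary edge, so $c=0$ and $n_5\le0$. The inequality becomes $3V\le3V$, so equality holds throughout: each non-boundary edge is low at exactly one interior end, and each interior vertex has exactly three low neighbors. This is the last claim.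

**Step 4: sharpness.** The strictly realizable disc $E_{3,5}$ has $B=4$, $c=0$, $n_5=1$. Glue $k$ copies successively along boundary edges. By Theorem B(c) the result is strictly realizable. Each gluing adds two boundary vertices and one chord, and interior degrees do not change. So $B=2k+2$, $c=k-1$, $n_5=k=B-3-c$. $\square$

For instance, the icosahedron minus an open face has $B=3$ and $n_5=9$, so it is not reduced bottom.

## 9. Stacked triangles

A *stacked triangle* is obtained from one triangle by iterated stellar subdivisions of triangles. Let $\mathcal C_k$ be the one with outer triangle $xyz$, $u_1$ inserted in $xyz$, and $u_{i+1}$ inserted in $u_ixy$ for $1\le i<k$. For instance $\mathcal C_2$ has the triangles $u_1xz,\,u_1yz,\,u_1u_2x,\,u_1u_2y,\,u_2xy$.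

**Theorem D.** A stacked triangle with $k\ge1$ interior vertices is reduced bottom iff it is isomorphic to $\mathcal C_k$. Moreover $\mathcal C_k$ is strictly realizable.

*Proof of necessity.* Let $u_1,\dots,u_k$ be the interior vertices in order of insertion. The *parents* of $u_j$ are the three vertices of the triangle it subdivides. Its other neighbors, its *children*, have larger index, and $u_j$ is a parent of each of them. Assume a realization.

**Step 1: the low neighbors of $u_j$ are exactly its parents.** This determines all low positions. We use descending induction on $j$. If $u_i$ is a child of $u_j$, then by induction $u_j$ is low at $u_i$, so $u_i$ is high at $u_j$ by (6). So the low neighbors of $u_j$ are among its three parents, and there are at least three by Lemma 2(d).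

**Step 2: a vertex of degree at least 5 has a child of degree at least 5.** This will bound the degrees. Let $u=u_j$ have degree $n\ge5$. By Lemma 2(e) some ray $y=w_i$ in the fan at $u$ has $b_i=1$. Remove it. Since $\det(w_{i-1},w_{i+1})=b_i=1$, the remaining $n-1$ rays form a smooth complete fan. Since $w_{i-1}=w_i-w_{i+1}$, we get $w_{i-1}+w_{i+2}=(b_{i+1}-1)w_{i+1}$, and similarly on the other side. So the removal lowers $b$ by $1$ at the two neighbors of $y$ and changes nothing else. The new fan has at least three low rays by Lemma 2(d). Before removal the low rays were $y$ and exactly two others, by Step 1. Hence a high neighbor $w$ of $y$ became low, so $b_u(w)=2$. Being high at $u$, $w$ is a child of $u$. Then $u$ is a parent of $w$, hence low at $w$: $b_w(u)\le1$. By (3), $b_w(u)\ge1$, so $b_w(u)=1$. If $\deg w=3$, then $b_w(u)=-1$ by Lemma 2(a), a contradiction. If $\deg w=4$, then by Lemma 2(b) the sequence at $w$ is $(0,\pm1,0,\mp1)$, with four low rays, contradicting Step 1. So $\deg w\ge5$.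

**Step 3: all degrees are $\le4$.** We iterate Step 2. The child $w$ has a larger index than $u$, so a vertex of degree $\ge5$ would start an infinite sequence of vertices with increasing index. Hence all interior degrees are at most $4$, and each $u_j$ has at most one child.

**Step 4: the insertions are forced.** Now we read off $\mathcal C_k$. Inserting $u_1$ gives $\mathcal C_1$, and any next insertion gives $\mathcal C_2$ up to renaming $x,y,z$. For $j\ge2$ the triangles of $\mathcal C_j$ are $u_jxy$, $u_1xz$, $u_1yz$, and $u_iu_{i+1}x$, $u_iu_{i+1}y$ with $1\le i<j$. Every one other than $u_jxy$ contains some $u_i$ with $i<j$, which already has the child $u_{i+1}$. So $u_{j+1}$ must be inserted in $u_jxy$, giving $\mathcal C_{j+1}$.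

*Realization of $\mathcal C_k$.* **Step 5: the vectors.** We place all $u_i$ and $z$ in one plane, with $x$ and $y$ on its two sides. Let $f_{-1}=-1$, $f_0=0$, $f_1=1$, $f_{i+1}=3f_i-f_{i-1}$, and put
$$x=(0,0,1),\qquad y=(4,-1,-1),\qquad v_i=(-f_{i-1},f_i,0).$$
So $v_0=(1,0,0)$, $v_1=(0,1,0)$, $v_{i+1}=3v_i-v_{i-1}$. Let $v_0=u_k,\ v_1=u_{k-1},\dots,v_{k-1}=u_1$ and $v_k=z$, the vertex $z$ of $\mathcal C_k$. The triangles of $\mathcal C_k$ are then $xyv_0$ and $xv_iv_{i+1}$, $yv_iv_{i+1}$ for $0\le i<k$. Let $C=\operatorname{cone}(x,y,v_k)$.

**Step 6: the fan.** We check condition 1. In the plane of vanishing third coordinate, $\det(v_0,v_1)=1$ and $\det(v_i,3v_i-v_{i-1})=\det(v_{i-1},v_i)$, so $\det(v_i,v_{i+1})=1$ for all $i\ge0$. Put $q=x+y=(4,-1,0)$. Then $\det(q,v_i)=4f_i-f_{i-1}$, which is $1$ for $i=0$ and positive for $i\ge1$ since the $f_i$ increase from $f_0=0$ on. So $q,v_0,\dots,v_k$ occur counterclockwise within an angle $<\pi$. As $q,v_k$ are independent in this plane and $x$ is off it, $x,y=q-x,v_k$ are independent, so $C$ is a pointed simplicial cone. Because $q$ is interior to $\operatorname{cone}(x,y)$, $C=\operatorname{cone}(x,q,v_k)\cup\operatorname{cone}(y,q,v_k)$.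 The cone $\operatorname{cone}(q,v_k)$ is subdivided by the $v_i$. Coning with $x$ and with $y$, and merging $\operatorname{cone}(x,q,v_0)\cup\operatorname{cone}(y,q,v_0)=\operatorname{cone}(x,y,v_0)$, gives the required fan. All triples are bases: $\det(x,v_i,v_{i+1})=1$, $\det(y,v_i,v_{i+1})=-1$, and $\det(x,y,v_0)=\det(x,q,v_0)=\det(q,v_0)=1$, the last determinant in the plane.

**Step 7: inequality (3).** We go through the $3k$ non-boundary edges.

* $xv_i$ and $yv_i$, $1\le i<k$: $v_{i-1}+v_{i+1}=3v_i$, sum $3$.
* $xv_0$: $y+v_1=(4,0,-1)=4v_0-x$, sum $3$. $yv_0$: $x+v_1=(0,1,1)=4v_0-y$, sum $3$.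
* $v_iv_{i+1}$, $0\le i<k$: $x+y=q=\alpha v_i+\beta v_{i+1}$ with $\alpha=\det(q,v_{i+1})=4f_{i+1}-f_i$ and $\beta=\det(v_i,q)=-(4f_i-f_{i-1})$. So $\alpha+\beta=4d_i-d_{i-1}$ with $d_i=f_{i+1}-f_i$. Since $d_{-1}=d_0=1$ and $d_{i+1}=3d_i-d_{i-1}$, the sequence is positive and non-decreasing: from $d_i\ge d_{i-1}>0$ we get $d_{i+1}\ge2d_i\ge d_i$. So $\alpha+\beta\ge3d_i\ge3$.

As $C$ is simplicial with extreme rays $x,y,v_k$, which are the boundary vertices, the realization is strict. $\square$

## 10. Discs with at most six vertices

Let $\Delta_1$ be the stacked triangle with outer triangle $XYZ$, $u_1$ in $XYZ$, $u_2$ in $u_1XY$, $u_3$ in $u_1u_2X$.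

**Theorem E.** A simplicial disc with at most 6 vertices is reduced bottom unless it is isomorphic to $\Delta_0$ or $\Delta_1$. These two non-isomorphic discs are not reduced bottom.

In particular all discs with at most 5 vertices are reduced bottom.

*Proof.* **Step 1: the two exceptions.** Both discs are stacked triangles with three interior vertices. Their interior degrees are $(5,3,3)$ for $\Delta_0$ and $(5,4,3)$ for $\Delta_1$, so they are not isomorphic. The interior degrees of $\mathcal C_3$ are $4,4,3$, so neither is isomorphic to $\mathcal C_3$, and by Theorem D neither is reduced bottom. (Theorem C says the same: here $B=3$ and $n_5=1$.)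

**Step 2: reduction to chordless discs.** We show by induction on the number of vertices that all other discs with at most 6 vertices are strictly realizable. A chord splits a disc into discs with at most 5 vertices. These are not $\Delta_0$ or $\Delta_1$, so they are strictly realizable by induction, and Theorem B(c) applies. So let $\Delta$ be chordless, with $i$ interior vertices. Every edge joining two boundary vertices is then a boundary edge. Since $B\ge3$, we have $i\le3$.

**Step 3: $i=0$ and $i=1$.** These are the cases already built. For $i=0$, a disc with more than one triangle has a non-boundary edge, which would be a chord; so $\Delta$ is a triangle. For $i=1$, the link of the interior vertex is a cycle of boundary edges, hence all of $\partial\Delta$. One cannot leave the star of the vertex through a non-boundary edge, so $\Delta$ is this star, a wheel, and Lemma 3 applies.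

**Step 4: $i=2$.** We show that the two degrees determine $\Delta$. Let $u,v$ be the interior vertices. If they were non-adjacent, the link of $u$ would consist of boundary edges, hence be $\partial\Delta$, and $\Delta$ would be the star of $u$, a contradiction. So $uv$ is an edge, in triangles $uvx,uvy$ with $x,y$ on the boundary. The link of $u$ minus $v$, and the link of $v$ minus $u$, are paths of boundary edges from $x$ to $y$. They share no edge, since a boundary edge lies in one triangle. The union of the stars of $u$ and $v$ is closed under passing through non-boundary edges, hence is $\Delta$, and $\partial\Delta$ is the union of the two paths. With $a=\deg u\ge3$ and $b=\deg v\ge3$, the paths have $a-2$ and $b-2$ edges. So $\Delta$ is determined by $a,b$, and $B=a+b-4$. From $B\ge3$ and $B+2\le6$ we get $a+b\in\{7,8\}$. The pair $\{3,4\}$ is $\mathcal C_2$ (Theorem D), $\{3,5\}$ is $E_{3,5}$, and $\{4,4\}$ is $E_{4,4}$. All are strictly realizable.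

**Step 5: $i=3$, passing to spheres.** Now $B=3$, and we add the outer face. The boundary triangle is not a face of $\Delta$: all its edges are boundary edges, so $\Delta$ would be that single triangle. So adding it gives a simplicial 2-sphere with 6 vertices, $12$ edges, and degree sum $24$; all degrees are at least $3$.

**Step 6: all degrees equal to 4.** This gives the octahedron. A vertex $a$ has a 4-cycle link, and the remaining vertex, not adjacent to $a$, is adjacent to exactly the four link vertices. Each link vertex then already has degree 4 (two neighbors in the cycle and the two other vertices), so there are no further edges, and the link of the remaining vertex is the same 4-cycle. So the sphere is the octahedron, all of whose faces are equivalent, and $\Delta\cong\mathcal O$, which is strictly realizable.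

**Step 7: some degree equal to 3.** In the other case we identify the sphere. Some degree is less than $4$, hence $3$. Remove such a vertex and fill in its link triangle. That triangle was not a face already, since otherwise the sphere would be the boundary of a tetrahedron. We get a 5-vertex sphere. It has degree sum $18$, hence a vertex of degree 3. Removing that in the same way gives a 4-vertex sphere, the boundary of a tetrahedron. So the 5-vertex sphere is the triangular bipyramid. Its six faces are equivalent, so our sphere is unique: apices $a,s$, equator $e_1e_2e_3$, and $n$ stacked on $ae_1e_2$ (here $e_i$ are names of vertices). Its faces are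
$$nae_1,\ nae_2,\ ne_1e_2,\ ae_1e_3,\ ae_2e_3,\ se_1e_2,\ se_1e_3,\ se_2e_3 .$$

**Step 8: which face was added.** We run through the faces up to symmetry. The exchanges $e_1\leftrightarrow e_2$ and $(n\leftrightarrow s,\ a\leftrightarrow e_3)$ preserve the list. The orbits are $\{ne_1e_2,se_1e_2\}$, $\{nae_1,nae_2,se_1e_3,se_2e_3\}$ and $\{ae_1e_3,ae_2e_3\}$.

* Deleting $ne_1e_2$ gives $\mathcal C_3$: insert $a$ in $ne_1e_2$, then $e_3$ in $ae_1e_2$, then $s$ in $e_3e_1e_2$.
* Deleting $nae_1$ gives $\Delta_1$: insert $e_2$ in $nae_1$, then $e_3$ in $e_2ae_1$, then $s$ in $e_2e_3e_1$.
* Deleting $ae_1e_3$ gives $\Delta_0$: insert $u=e_2$ in $ae_1e_3$, then $n$ in $e_2e_1a$, then $s$ in $e_2e_1e_3$.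

The disc $\mathcal C_3$ is strictly realizable by Theorem D, and the other two are the exceptions of Step 1. $\square$
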